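# Two-dimensional groups whose finite index subgroups all have $\mathbb Z/2$ in their first homology

Conventions throughout: $g^h=h^{-1}gh$ and $[g,h]=g^{-1}h^{-1}gh$, so $(a^g)^h=a^{gh}$. We write $H_1(G)=G/[G,G]$ for the abelianization. If a group $\Lambda$ acts on an abelian group $A$, then $A\rtimes\Lambda$ is the semidirect product in which conjugation realizes the action: $a^\lambda=\lambda\cdot a$. All our acting groups $\Lambda$ are abelian, so left and right actions need not be distinguished.

## The lamplighter group keeps a $\mathbb Z/2$ in every finite index subgroup

A finitely generated group may have $\mathbb Z/2$ as a direct summand of its first homology. Often one gets rid of it by passing to a subgroup of finite index. Can a group resist this, so that $\mathbb Z/2$ is a summand of $H_1$ for every finite index subgroup? If no other condition is imposed on the group, this is easy.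

Let $A=\mathbb F_2[t^{\pm1}]$, let $\mathbb Z=\langle t\rangle$ act on $A$ by multiplication by $t$, and let $L=A\rtimes\mathbb Z$. This is the lamplighter group. It is generated by two elements: $t$ and the element $a=1\in A$.

**Proposition 1.** Let $Q'\le L$ have finite index, and let $n\mathbb Z$, $n\ge1$, be its image in $\mathbb Z$. Then $H_1(Q')\cong\mathbb Z\oplus(\mathbb Z/2)^n$. In particular $\mathbb Z/2$ is a direct summand of $H_1(Q')$ for every finite index $Q'\le L$.

*Proof.* Put $A'=Q'\cap A$, a subgroup of finite index in $A$. Choose $g\in Q'$ mapping to the generator $n$ of $n\mathbb Z$. Since $n\mathbb Z$ is free, $Q'=A'\rtimes\langle g\rangle$. Since $A$ is abelian, $g$ acts on $A'$ by conjugation as multiplication by $\tau=t^n$. So $A'$ is a module over $S=\mathbb F_2[\tau^{\pm1}]$, and abelianizing the semidirect product gives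
$$H_1(Q')\cong\mathbb Z\oplus A'/(\tau-1)A'.$$

The ring $S$ is a principal ideal domain, and $A$ is a free $S$-module with basis $1,t,\dots,t^{n-1}$. The submodule $A'$ is therefore free of rank at most $n$. The quotient $A/A'$ is finite and $S$ is infinite, so every element of $A/A'$ is killed by a nonzero element of $S$. Hence $A'$ has rank exactly $n$, and $A'/(\tau-1)A'\cong(S/(\tau-1))^n=\mathbb F_2^n$. $\square$

The proof has two halves. One is a computation of $H_1(Q')$ through the coinvariants $A'/(\tau-1)A'$. The other is a lower bound for their size, which comes from the rank of $A'$ and is therefore insensitive to finite index. Now we ask what changes if the group has to have a 2-dimensional classifying space, possibly a finite one.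

## Dimension two, 2-avoiding groups, and what is asked

**Definition.** The *geometric dimension* of a group $\Gamma$ is the minimal dimension of a CW complex that is a $K(\Gamma,1)$, that is, a connected complex with fundamental group $\Gamma$ and contractible universal cover. A group is *2-dimensional* if its geometric dimension is $2$.

A group of geometric dimension at most $1$ is the fundamental group of a graph, hence free. If $\Gamma$ has geometric dimension at most $d$, so does each subgroup: pass to the covering space. It follows that a group of finite geometric dimension is torsion-free, because $H_i(\mathbb Z/q)\neq0$ for all odd $i$, so $\mathbb Z/q$ with $q\ge2$ has no finite-dimensional classifying space.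

**Definition.** A 2-dimensional group $\Gamma$, assumed finitely generated as all groups in the question are, is *2-avoiding* if $H_1(\Gamma)$ does not contain $\mathbb Z_2=\mathbb Z/2\mathbb Z$ as a direct summand.

The word "summand" matters: $\mathbb Z\oplus\mathbb Z/8$ contains an element of order $2$ but has no summand $\mathbb Z/2$. Indeed a $\mathbb Z/2$ summand would also be a summand of the torsion subgroup $\mathbb Z/8$, which is an indecomposable group.

The following question comes from Satyanath Howladar, "Gromov's Conjecture for Product of Baumslag-Solitar groups and some other One-relator groups", arXiv:2504.00177 (2025).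

**Question.** Does every 2-dimensional group contain a 2-avoiding finite index subgroup?

Two small cases have a positive answer.

*The Klein bottle group* $\langle x,y\mid x^{-1}yx=y^{-1}\rangle$ has $H_1=\mathbb Z\oplus\mathbb Z/2$ and is not 2-avoiding. Its index $2$ subgroup $\langle x^2,y\rangle\cong\mathbb Z^2$ belongs to the torus, and it is 2-avoiding.

*The group* $\langle x,y\mid x^{-1}yx=y^3\rangle\cong\mathbb Z[1/3]\rtimes\mathbb Z$ has $H_1=\mathbb Z\oplus\mathbb Z/2$. It has geometric dimension at most $2$ (an HNN extension of $\mathbb Z$ over $\mathbb Z$; see the next section), and it is not free because $H_1$ has torsion. The kernel of the map to $\mathbb Z/2$ given by $x\mapsto1$, $y\mapsto0$ is $\mathbb Z[1/3]\rtimes\langle x^2\rangle$, where $x^2$ acts as multiplication by $9$. Its first homology is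
$$\mathbb Z\oplus\mathbb Z[1/3]/(9-1)\cong\mathbb Z\oplus\mathbb Z/8 .$$
By the same argument as before it is 2-dimensional, and it is 2-avoiding. The $\mathbb Z/2$ has been absorbed into a larger cyclic group.

The lamplighter group does not settle the Question, because it has torsion and so is not 2-dimensional. Writing $L$ as a quotient $F/N$ of a free group and attaching a disc for each relator does not help either: the resulting 2-complex has fundamental group $L$, so it is not aspherical. We therefore want to kill the relators "as seen by finite index subgroups and their $H_1$", without creating torsion.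

There is a second, independent defect. We would like the classifying space to be a finite complex, so that the example is finitely presented and occurs as a fundamental group of closed manifolds. We shall see that $L$ is not finitely presented. The following two theorems repair the two defects.

**Theorem A.** Let $Q$ be a finitely presented group. There is a 2-dimensional group $\Gamma$ with a finite 2-dimensional $K(\Gamma,1)$ and an epimorphism $\pi:\Gamma\to Q$ such that:

1. $\Gamma'\mapsto\pi(\Gamma')$ is an index-preserving bijection from the finite index subgroups of $\Gamma$ to those of $Q$, with inverse $Q'\mapsto\pi^{-1}(Q')$.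
2. For every finite index $\Gamma'\le\Gamma$, the group $\Gamma'$ is 2-dimensional and $\pi$ induces an isomorphism $H_1(\Gamma')\cong H_1(\pi(\Gamma'))$.

If $Q$ is only finitely generated, the same holds with $\Gamma$ finitely generated and 2-dimensional, except that $K(\Gamma,1)$ need not be finite.

**Theorem B.** Let $m\ge2$ be squarefree and $k\ge2$. There is a finitely presented group $Q=Q_{m,k}$ such that every finite index subgroup $Q'\le Q$ satisfies
$$H_1(Q')\cong\mathbb Z^2\oplus\bigoplus_{p\mid m}(\mathbb Z/p)^{d_p},\qquad k-1\le d_p<\infty .$$

**Main Theorem.** For every finite nonempty set $P$ of primes and every $r\ge1$ there is a group $\Gamma$ with a finite aspherical 2-complex as $K(\Gamma,1)$ such that every finite index subgroup $\Gamma'$ has $H_1(\Gamma')\cong\mathbb Z^2\oplus\bigoplus_{p\in P}(\mathbb Z/p)^{d_p}$ with all $d_p\ge r$.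

The case $P=\{2\}$, $r=1$ answers the Question: no.

## Higman's group: perfect, without finite quotients, of dimension two

To prove Theorem A we need a group that looks trivial to finite quotients and to $H_1$, but that contains elements of infinite order and has dimension two. We build it from amalgams and HNN extensions, using the following standard fact.

**(GS)** (Scott–Wall, *Topological methods in group theory*, 1979; originally Whitehead for amalgams.) If a graph of groups has injective edge maps, then its vertex groups inject into its fundamental group $G$. If a graph of CW complexes has $K(\cdot,1)$ vertex and edge spaces and realizes this graph of groups, then its total space is a $K(G,1)$.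

The total space consists of the vertex spaces together with a cylinder (edge space)$\,\times[0,1]$ for each edge, glued at its ends along the attaching maps. So if the vertex spaces have dimension at most $2$, the edge spaces are graphs, and the attaching maps are cellular, then the total space has dimension at most $2$. It is a finite complex if all the data are finite.

For example, $BS=\langle x,y\mid x^{-1}yx=y^2\rangle$ is an HNN extension: one vertex with group $\langle y\rangle\cong\mathbb Z$, and one loop with edge group $\mathbb Z$ whose two inclusions are multiplication by $1$ and by $2$. The total space is a circle with a cylinder glued on by maps of degrees $1$ and $2$. By (GS) it is a finite 2-dimensional $K(BS,1)$, and $y$ has infinite order. (With $3$ in place of $2$ this is the fact used in the example above.)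

Let
$$H=\langle x_1,x_2,x_3,x_4\mid x_i^{-1}x_{i+1}x_i=x_{i+1}^2,\ i\in\mathbb Z/4\rangle ,$$
the group of Higman (1951).

**Lemma 2.** The group $H$ is perfect (that is, $H=[H,H]$) and has no nontrivial finite quotient.

*Proof.* In $H_1(H)$, written additively, the relations become $x_{i+1}=2x_{i+1}$, so every $x_{i+1}=0$ and $H_1(H)=0$.

Now take a finite quotient, and let $n_i$ be the order of the image of $x_i$. Conjugating by $x_i$ once squares $x_{i+1}$, so conjugating by $x_i^{n_i}$, which is trivial in the quotient, gives $x_{i+1}=x_{i+1}^{2^{n_i}}$. Hence
$$n_{i+1}\mid 2^{n_i}-1\qquad(i\in\mathbb Z/4). \tag{1}$$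
Suppose some $n_i>1$. Let $p$ be the smallest prime dividing any of $n_1,\dots,n_4$, say $p\mid n_{i+1}$. By (1), $p\mid2^{n_i}-1$, so $p$ is odd. Let $e$ be the order of $2$ modulo $p$. Then $e>1$, since $2\not\equiv1$ modulo $p$. Also $e\mid n_i$, and $e\mid p-1$. A prime factor of $e$ is then smaller than $p$ and divides $n_i$, which contradicts the choice of $p$. So all $n_i=1$, and the quotient is trivial. $\square$

**Lemma 3.** The group $H$ has a finite 2-dimensional $K(H,1)$, it contains a free group of rank $2$, and $x_1$ has infinite order in $H$.

*Proof.* **Step 1: the two cyclic subgroups of $BS$.** We have seen that $y$ has infinite order. Killing $y$ maps $BS$ onto $\mathbb Z$ with $x\mapsto1$, so $x$ has infinite order too. If $x^\alpha=y^\beta$, applying this map gives $\alpha=0$. So $\langle x\rangle\cap\langle y\rangle=1$.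

**Step 2: half of $H$.** Gluing two copies of $BS$ gives
$$J=\langle x_1,x_2,x_3\mid x_1^{-1}x_2x_1=x_2^2,\ x_2^{-1}x_3x_2=x_3^2\rangle=\langle x_1,x_2\rangle*_{\langle x_2\rangle}\langle x_2,x_3\rangle .$$
Here $x_2$ plays the role of $y$ in the first copy and of $x$ in the second. In both it generates an infinite cyclic group, so this is a genuine amalgam over $\mathbb Z$. By (GS), $J$ has a finite 2-dimensional $K(J,1)$.

**Step 3: a free subgroup to glue along.** By Step 1, $\langle x_1\rangle\cap\langle x_2\rangle=1$ in the first copy and $\langle x_3\rangle\cap\langle x_2\rangle=1$ in the second. So a nontrivial power of $x_1$ or of $x_3$ never lies in the amalgamated subgroup. An alternating product of nontrivial powers of $x_1$ and $x_3$ is thus a reduced word in the amalgam, hence nontrivial by the normal form theorem. So $x_1,x_3$ freely generate a free subgroup of $J$.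

**Step 4: the other half.** Shifting all indices by $2$, the same holds for
$$J'=\langle x_3,x_4,x_1\mid x_3^{-1}x_4x_3=x_4^2,\ x_4^{-1}x_1x_4=x_1^2\rangle :$$
it has a finite 2-dimensional $K(J',1)$, and $x_3,x_1$ freely generate a free subgroup. Identifying the two free groups, we get
$$H=J*_{\langle x_1,x_3\rangle}J',$$
because the presentation of the right-hand side has the generators $x_1,\dots,x_4$ and exactly the four relations of $H$. The edge space is a wedge of two circles, so (GS) gives a finite $K(H,1)$ of dimension at most $2$. Also $J$ embeds in $H$, so $x_1,x_3$ generate a free group of rank $2$ in $H$, and $x_1$ has infinite order. Finally, $H$ is nontrivial and perfect, so it is not free, and the dimension is exactly $2$. $\square$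

## Gluing Higman's group along the relators

Think of $Q=F/\langle\langle r_1,\dots,r_l\rangle\rangle$ as obtained from a graph with $\pi_1=F$ by attaching a disc along each loop $r_j$. We replace each disc by a copy of $K(H,1)$, glued so that $r_j$ is identified with the loop $x_1$. A finite quotient kills $H$, so it still kills $r_j$. But $x_1$ has infinite order, so the gluing is along infinite cyclic groups and asphericity is preserved. We now write this out.

*Proof of Theorem A.* **Step 1: the group $\Gamma$ when $Q$ is finitely presented.** Write $Q=F/\langle\langle r_1,\dots,r_l\rangle\rangle$ with $F$ free of finite rank, all $r_j\neq1$ in $F$, and $l\ge1$. This is always possible: discard trivial relators, and if none remain, add a generator $y$ and the relator $y$. Take copies $H_1,\dots,H_l$ of $H$, let $h_j\in H_j$ be the copy of $x_1$, and put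
$$\Gamma=(F*H_1*\cdots*H_l)/\langle\langle r_jh_j^{-1}:1\le j\le l\rangle\rangle .$$
Since $F$ is torsion-free, $r_j$ has infinite order, and so does $h_j$ by Lemma 3. So $\Gamma$ is the fundamental group of a graph of groups whose graph is a star with center $F$ and leaves $H_1,\dots,H_l$. The $j$th edge group is infinite cyclic, embedded by $r_j$ on one side and by $h_j$ on the other. By (GS), with circles as edge spaces, $\Gamma$ has a finite $K(\Gamma,1)$ of dimension at most $2$, and each $H_j$ embeds in $\Gamma$.

**Step 2: the group $\Gamma$ when $Q$ is finitely generated.** Write $Q=F/N$ with $F$ free of finite rank and $N\neq1$ (again add a generator and kill it, if needed). The subgroup $N$ of $F$ is free of countable rank, and a free group of rank $2$ contains free groups of every countable rank. So $N$ embeds in $H$ by Lemma 3. Put $\Gamma=F*_NH$. It is generated by $F$ and $H$, hence finitely generated. By (GS), with a possibly infinite graph as edge space, it has a $K(\Gamma,1)$ of dimension at most $2$, and $H$ embeds in $\Gamma$. From here on set $l=1$ and $H_1=H$ in this case.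

**Step 3: the map $\pi$ and its kernel.** In Step 1, killing all $H_j$ kills exactly the $r_j$ in $F$. In Step 2, killing $H$ kills exactly $N$. So in both cases $\Gamma/\langle\langle H_1,\dots,H_l\rangle\rangle=Q$. Let $\pi:\Gamma\to Q$ be the quotient map and $M=\ker\pi$. Then $M$ is generated by the conjugates of the $H_j$.

**Step 4: assertion 1, from the absence of finite quotients.** Let $\Gamma'\le\Gamma$ have finite index, and let $C\le\Gamma'$ be its normal core, the intersection of the conjugates of $\Gamma'$. It is normal of finite index in $\Gamma$. The image of $H_j$ in the finite group $\Gamma/C$ is a finite quotient of $H$, hence trivial by Lemma 2. So $H_j\le C$ for all $j$, and since $C$ is normal, $M\le C\le\Gamma'$. Every finite index subgroup of $\Gamma$ thus contains $\ker\pi$, and assertion 1 is the correspondence between subgroups containing $\ker\pi$ and subgroups of $Q$.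

**Step 5: the homology part of assertion 2, from perfectness.** Each conjugate $H_j^g$ is perfect, so $H_j^g=[H_j^g,H_j^g]\le[M,M]$. These conjugates generate $M$, so $M=[M,M]$. With $M\le\Gamma'$ from Step 4 we get $M=[M,M]\le[\Gamma',\Gamma']$. Dividing $\Gamma'$ by $M$ therefore does not change the abelianization: $H_1(\Gamma')=H_1(\Gamma'/M)=H_1(\pi(\Gamma'))$.

**Step 6: the dimension part of assertion 2.** A covering space of $K(\Gamma,1)$ is a $K(\Gamma',1)$ of dimension at most $2$. If $\Gamma'$ had geometric dimension at most $1$, it would be free, and so would its subgroup $H_1\le M\le\Gamma'$, which is a copy of $H$. But $H$ is nontrivial and perfect, while a nontrivial free group has nontrivial abelianization. So $\Gamma'$ has geometric dimension exactly $2$. This includes the case $\Gamma'=\Gamma$. $\square$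

The Question asks only for finitely generated groups, and for these Theorem A and the opening example already give the answer. Apply the last part of Theorem A to the lamplighter group $L$. The resulting $\Gamma=F*_NH$ is finitely generated and 2-dimensional. By Proposition 1, every finite index subgroup $\Gamma'$ has $H_1(\Gamma')\cong\mathbb Z\oplus(\mathbb Z/2)^n$ for some $n\ge1$, so it is not 2-avoiding. What remains is the finite version, for which the input must be finitely presented.

## Why the lamplighter group is not finitely presented, and how a second letter helps

The normal closure of $a$ in $\langle a,t\mid a^2,\ [a,a^{t^n}]\ (n\ge1)\rangle$ is generated by the elements $a^{t^n}$. These commute and have order dividing $2$, so the group maps isomorphically to $L$. If $L$ were finitely presented, finitely many of these relators would suffice, so $L$ would equal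
$$L_N=\langle a,t\mid a^2,\ [a,a^{t^n}]\ (1\le n\le N)\rangle$$
for some $N\ge1$. This fails, as one sees by writing $L_N$ as an HNN extension. Its base is $(\mathbb Z/2)^{N+1}$ with basis $a_0,\dots,a_N$, and its stable letter satisfies $t^{-1}a_it=a_{i+1}$ for $0\le i<N$. Eliminating $a_i=a^{t^i}$ turns the presentation of this HNN extension into that of $L_N$, because the relator $[a_i,a_j]$ with $i<j$ is a conjugate of $[a,a^{t^{j-i}}]$. In $L_N$ consider
$$[a,a^{t^{N+1}}]=a_0\cdot t^{-1}a_Nt\cdot a_0\cdot t^{-1}a_Nt .$$
The associated subgroups are $\langle a_0,\dots,a_{N-1}\rangle$, for subwords $t^{-1}gt$, and $\langle a_1,\dots,a_N\rangle$, for subwords $tgt^{-1}$. Since $a_N$ is not in the first and $a_0$ is not in the second, the word is reduced, and by Britton's lemma it is nontrivial. So commutation up to distance $N$ does not imply commutation at distance $N+1$.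

Add a letter $s$ that commutes with $t$ and whose conjugation action pushes commutation further. The shortest attempt is the relation $a^s=a\,a^t$. Suppose $a$ commutes with $a^{t^q}$ for $|q|\le n$, where $n\ge1$. Conjugating $[a,a^{t^n}]=1$ by $s$ shows that $a\,a^t$ commutes with $a^{t^n}a^{t^{n+1}}$. The element $a^t$ commutes with both factors, since the distances are $n-1$ and $n$. So $a$ commutes with the product. It commutes with $a^{t^n}$, hence also with $a^{t^{n+1}}$, and finitely many commutation relators imply all others.

But this attempt destroys what we wanted to keep. In $H_1$ the relation $a^s=a\,a^t$ reads $a=2a$, so $a=0$, and the torsion has vanished already for the whole group. If $s$ acts as multiplication by a polynomial $u(t)$, then in $H_1$ the relation reads $a=u(1)a$. So we want $u(1)=1$. The polynomial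
$$u=1-t+t^2$$
has $u(1)=1$, and its lowest and highest coefficients are $1$, which is what drives the commutation argument. We shall see that it works. The condition $u(1)=1$ returns below as the existence of an evaluation map at $t=1$.

## The groups $Q_{m,k}$ and their finite presentation

For a prime $p$ let $R_p=\mathbb F_p[t^{\pm1},u^{-1}]$. It is a localization of $\mathbb F_p[t]$, hence an infinite domain. For $m\ge2$ squarefree put
$$R=(\mathbb Z/m)[t^{\pm1},u^{-1}]=\prod_{p\mid m}R_p ,$$
where the decomposition comes from $\mathbb Z/m=\prod_{p\mid m}\mathbb F_p$. Let $\mathbb Z^2=\langle t,s\rangle$ act on $A=R^k$ with $t$ acting as multiplication by $t$ and $s$ as multiplication by $u$, and define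
$$Q=Q_{m,k}=A\rtimes\mathbb Z^2 .$$

**Proposition 4.** $Q_{m,k}$ is finitely presented. More precisely, it is isomorphic to the group $G$ with generators $a_1,\dots,a_k,s,t$ and relators
$$a_i^m,\qquad[s,t],\qquad[a_i,a_j^{t^n}]\ \ (0\le n\le2,\ \text{all }i,j),$$
together with the relations
$$a_i^s=a_i\,(a_i^t)^{-1}\,a_i^{t^2}. \tag{2}$$

*Proof.* **Step 1: all the elements $a_i^{t^n}$ commute.** Let $C(n)$ be the statement that $a_i$ commutes with $a_j^{t^n}$ for all $i,j$. Conjugating by $t^{-n}$, and exchanging the names $i,j$, gives $C(n)\Leftrightarrow C(-n)$. Conjugating by $t^x$ shows that $C(y-x)$ implies that $a_i^{t^x}$ commutes with $a_j^{t^y}$, for all $i,j$. The relators give $C(q)$ for $|q|\le2$.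

Now let $n\ge2$ and suppose $C(q)$ holds for $|q|\le n$. Conjugate the relation $[a_i,a_j^{t^{n-1}}]=1$ by $s$. Since $s$ and $t$ commute, $(a_j^{t^{n-1}})^s=(a_j^s)^{t^{n-1}}$, and by (2) we find that
$$a_i\,(a_i^t)^{-1}\,a_i^{t^2}\quad\text{commutes with}\quad w=a_j^{t^{n-1}}\,(a_j^{t^n})^{-1}\,a_j^{t^{n+1}} .$$
The differences between the exponents in $w$ and the exponent $1$ are $n-2,n-1,n$. For the exponent $2$ they are $n-3,n-2,n-1$. All of these lie in $[-n,n]$ because $n\ge2$. So $a_i^t$ and $a_i^{t^2}$ commute with each factor of $w$, hence with $w$, and it follows that $a_i$ commutes with $w$. But $a_i$ also commutes with the first two factors of $w$, by $C(n-1)$ and $C(n)$. So it commutes with the third, $a_j^{t^{n+1}}$. This is $C(n+1)$. By induction $C(n)$ holds for all $n\in\mathbb Z$.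

**Step 2: the normal closure $U$ of the $a_i$ is abelian.** By Step 1, $B=\langle a_i^{t^n}:1\le i\le k,\ n\in\mathbb Z\rangle$ is abelian of exponent dividing $m$. Clearly $B^t=B$. Also $(a_i^{t^n})^s=(a_i^s)^{t^n}\in B$ by (2), so $B^s\le B$. Conjugating by powers of $s^{-1}$ gives an ascending chain $B\le B^{s^{-1}}\le B^{s^{-2}}\le\cdots$. Its union
$$U=\bigcup_{l\ge0}B^{s^{-l}}$$
is abelian of exponent dividing $m$. It satisfies $U^s=U$, and $U^t=U$ because $(B^{s^{-l}})^t=(B^t)^{s^{-l}}=B^{s^{-l}}$. It contains the $a_i$, so it is normalized by all generators of $G$, and it lies in the normal closure of the $a_i$. So $U$ is this normal closure, and $G/U=\langle s,t\mid[s,t]\rangle\cong\mathbb Z^2$.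

**Step 3: $U$ is a quotient of $R^k$.** Conjugation makes $U$ a module over $\mathbb Z[s^{\pm1},t^{\pm1}]$, generated by $a_1,\dots,a_k$. It is killed by $m$. By (2), $s-(1-t+t^2)$ kills each $a_i$, hence all of $U$, since the ring is commutative. So $U$ is a quotient of $S^k$ with
$$S=(\mathbb Z/m)[t^{\pm1},s^{\pm1}]/(s-1+t-t^2).$$
In $S$ the letter $s$ is $u$, made invertible, so $S=R$.

**Step 4: $U$ is exactly $R^k$.** Let $e_1,\dots,e_k$ be the standard basis of $A=R^k$. The relations of $G$ hold in $Q$ for $a_i\mapsto e_i$, $s\mapsto s$, $t\mapsto t$: $A$ is abelian and killed by $m$, $s$ and $t$ commute, and $s$ acts as $1-t+t^2$. So there is a homomorphism $G\to Q$. It maps $U$ to $A$ and induces the identity on the quotients $\mathbb Z^2$. The composite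
$$R^k=S^k\to U\to A=R^k$$
is $R$-linear and sends $e_i$ to $e_i$, so it is the identity. Hence the surjection $S^k\to U$ is also injective, and $U\to A$ is an isomorphism. A homomorphism that is an isomorphism on $U\to A$ and on $G/U\to Q/A$ is an isomorphism, so $G\cong Q$. $\square$

## A rank bound for coinvariants

We now need the analogue of the second half of Proposition 1. The acting group is a lattice $\Lambda\le\mathbb Z^2$, and in place of $A'/(\tau-1)A'$ we have the *coinvariants* $A'/I_\Lambda A'$, where $I_\Lambda\subset\mathbb F_p[\Lambda]$ is the *augmentation ideal*. This is the kernel of $\mathbb F_p[\Lambda]\to\mathbb F_p$, $\lambda\mapsto1$, and it is spanned over $\mathbb F_p$ by the elements $\lambda-1$. In the lamplighter case $\Lambda=n\mathbb Z$ and $p=2$, the ideal is generated by $\tau-1$.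

In Proposition 1 we used that $\mathbb F_2[\tau^{\pm1}]$ is a principal ideal domain, so that $A'$ was free. For $\Lambda\le\mathbb Z^2$ this is no longer at our disposal. But only an inequality is needed: the fiber of a module at a point is at least as large as its generic rank. This is Nakayama's lemma.

**Proposition 5.** Let $\Lambda\le\mathbb Z^2$ have finite index, and let $A'\subset R_p^k$ be a $\Lambda$-invariant subgroup of finite index. Then $k\le\dim_{\mathbb F_p}A'/I_\Lambda A'<\infty$.

*Proof.* **Step 1: a ring $T$ and the point of $T$ at which we take the fiber.** Let $T\subset R_p$ be the image of $\mathbb F_p[\Lambda]$ under $t\mapsto t$, $s\mapsto u$. It is a Noetherian domain, and $\mathbb F_p[\Lambda]$ acts on $R_p^k$ through $T$. Let $\mathfrak m\subset T$ be the image of $I_\Lambda$. Then $T=\mathbb F_p+\mathfrak m$, and $A'/I_\Lambda A'=A'/\mathfrak mA'$. We must exclude $\mathfrak m=T$. The evaluation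
$$\varepsilon:R_p\to\mathbb F_p,\qquad t\mapsto1,$$
is a well-defined ring homomorphism, because $t\mapsto1$ and $u\mapsto u(1)=1$ are invertible. The element $t^\alpha s^\beta\in\Lambda$ acts as $t^\alpha u^\beta$, and $\varepsilon(t^\alpha u^\beta)=1$. So $\varepsilon(\mathfrak m)=0$, while $\varepsilon(1)=1$. Hence $\mathfrak m\ne T$, and since $T=\mathbb F_p+\mathfrak m$, the ideal $\mathfrak m$ is maximal with $T/\mathfrak m=\mathbb F_p$.

**Step 2: finite generation.** The elements $t^\alpha u^\beta$ span $R_p$ over $\mathbb F_p$, so $R_p$ is a cyclic $\mathbb F_p[\mathbb Z^2]$-module, generated by $1$. And $\mathbb F_p[\mathbb Z^2]$ is a finitely generated $\mathbb F_p[\Lambda]$-module, generated by coset representatives of $\Lambda$. So $R_p^k$ is a finitely generated $T$-module. Since $T$ is Noetherian, its $T$-submodule $A'$ is finitely generated too. Therefore $d=\dim_{\mathbb F_p}A'/\mathfrak mA'$ is finite.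

**Step 3: the fiber bounds the generic rank from above.** Elements of $T\setminus\mathfrak m$ act on $A'/\mathfrak mA'$ through nonzero elements of $T/\mathfrak m=\mathbb F_p$, hence invertibly. So localizing at $\mathfrak m$ does not change this quotient: $A'_{\mathfrak m}/\mathfrak mA'_{\mathfrak m}=A'/\mathfrak mA'$. By Nakayama's lemma over the local ring $T_{\mathfrak m}$, the module $A'_{\mathfrak m}$ is generated by $d$ elements. With $\mathcal K=\operatorname{Frac}T$, these elements also span $A'\otimes_T\mathcal K$, so $\dim_{\mathcal K}(A'\otimes_T\mathcal K)\le d$.

**Step 4: the generic rank is at least $k$.** For each $i$, the group $A'\cap R_pe_i$ has finite index in the infinite group $R_pe_i$, so it contains some $f_ie_i$ with $f_i\neq0$. If $\sum\tau_if_ie_i=0$ with $\tau_i\in T$, then $\tau_if_i=0$ in the domain $R_p$, so $\tau_i=0$. Thus $f_1e_1,\dots,f_ke_k$ are linearly independent over $T$ and give an injection $T^k\to A'$. Since localization is exact, $\mathcal K^k\to A'\otimes_T\mathcal K$ is injective, and $\dim_{\mathcal K}(A'\otimes_T\mathcal K)\ge k$. With Step 3 we get $d\ge k$. $\square$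

## First homology of a finite index subgroup, and the commutator of two lifts

In Proposition 1 the quotient $n\mathbb Z$ was free, so $Q'$ was a semidirect product. Now $\Lambda\cong\mathbb Z^2$ is not free, and two lifts $g_1,g_2\in Q'$ of a basis of $\Lambda$ need not commute. Their commutator lies in $A'$ and dies in $H_1(Q')$. It can cost one dimension, and this loss really occurs.

**Example: $k=1$ fails for $m=2$.** Let $Q=Q_{2,1}=R_2\rtimes\mathbb Z^2$. Let $A'=(t-1)R_2$, the kernel of $\varepsilon$, of index $2$ in $R_2$. Put $g_1=t$ and $g_2=sb$, where $b=1\in R_2$, and let $Q'=\langle A',g_1,g_2\rangle$. Since $s$ and $t$ commute,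
$$[g_1,g_2]=t^{-1}b^{-1}s^{-1}t\,s\,b=(b^{-1})^t\,b,$$
which is $1-t$ in additive notation. This element lies in $A'$. So $Q'/A'$ is an abelian group generated by two elements, and it maps onto $\mathbb Z^2$, hence isomorphically. Therefore $Q'\cap R_2=A'$, and $Q'$ has index $2$ in $Q$. The coinvariants of $A'$ under $\mathbb Z^2$ are $A'$ modulo $(t-1)A'+(u-1)A'$. Since $u-1=t(t-1)$, this is $(t-1)R_2/(t-1)^2R_2\cong R_2/(t-1)=\mathbb F_2$. The commutator $1-t$ represents its nonzero element. In $H_1(Q')$ both $(t-1)A'$ and the commutator vanish, so all of $A'$ vanishes and $H_1(Q')\cong\mathbb Z^2$. The $\mathbb Z/2$ is gone.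

The loss is never more than one dimension per prime, so $k\ge2$ is enough.

*Proof of Theorem B.* The group $Q=Q_{m,k}$ is finitely presented by Proposition 4. Let $Q'\le Q$ have finite index.

**Step 1: divide by the commutators that involve $A'$.** Put $A'=Q'\cap A$, of finite index in $A$, and let $\Lambda\cong\mathbb Z^2$ be the image of $Q'$ in $\mathbb Z^2$, of finite index. Since $A$ is abelian, $Q'$ acts on $A'$ by conjugation through $\Lambda$. Let $D$ be the subgroup of $A'$ generated by all $(\lambda-1)a$ with $\lambda\in\Lambda$, $a\in A'$. If $g\in Q'$ lifts $\lambda$, then $[a,g]=a^{-1}a^g$ is $(\lambda-1)a$ in additive notation. So $D\le[Q',Q']$. Also $D$ is normal in $Q'$, because $\mu(\lambda-1)a=(\lambda-1)(\mu a)$ for $\mu\in\Lambda$. Hence $H_1(Q')=H_1(Q'/D)$.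

**Step 2: abelianize $Q'/D$.** The subgroup $A'/D$ is central in $Q'/D$, because $[a,g]\in D$ for all $a\in A'$, $g\in Q'$, and the quotient by it is $\Lambda$. Choose $g_1,g_2\in Q'$ lifting a basis of $\Lambda$. Then $Q'/D$ is generated by $A'/D$ and $g_1,g_2$. Let $c=[g_1,g_2]$, taken in $Q'/D$. Its image in the abelian group $\Lambda$ is trivial, so $c\in A'/D$, and $\langle c\rangle$ is central, hence normal. Modulo $\langle c\rangle$ all generators commute, so the commutator subgroup of $Q'/D$ is contained in $\langle c\rangle$. It contains $c$, so it equals $\langle c\rangle$. We obtain the exact sequence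
$$0\to(A'/D)/\langle c\rangle\to H_1(Q')\to\Lambda\to0, \tag{3}$$
which splits because $\Lambda\cong\mathbb Z^2$ is free abelian.

**Step 3: separate the primes.** We have $A=\bigoplus_{p\mid m}R_p^k$. For each $p\mid m$ choose an integer $\eta_p$ with $\eta_p\equiv1$ modulo $p$ and $\eta_p\equiv0$ modulo $m/p$. Multiplication by $\eta_p$ is the projection of $A$ to $R_p^k$, so it maps any subgroup of $A$ into itself. Hence $A'=\bigoplus_pA'_p$ with $A'_p=A'\cap R_p^k$, and $A'_p$ is $\Lambda$-invariant of finite index in $R_p^k$. The generators $(\lambda-1)a$ of $D$ decompose in the same way, so $D=\bigoplus_pI_\Lambda A'_p$ and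
$$A'/D=\bigoplus_{p\mid m}V_p,\qquad V_p=A'_p/I_\Lambda A'_p .$$
By Proposition 5, $V_p$ is an $\mathbb F_p$-vector space with $k\le\dim V_p<\infty$.

**Step 4: the cost of $c$.** Let $c_p=\eta_pc$ be the component of $c$ in $V_p$. Then $\langle c\rangle=\bigoplus_p\langle c_p\rangle$, so
$$(A'/D)/\langle c\rangle=\bigoplus_pV_p/\langle c_p\rangle .$$
Here $V_p/\langle c_p\rangle\cong(\mathbb Z/p)^{d_p}$ with $d_p\ge\dim V_p-1\ge k-1$ and $d_p<\infty$. By (3), $H_1(Q')\cong\mathbb Z^2\oplus\bigoplus_{p\mid m}(\mathbb Z/p)^{d_p}$. $\square$

## Finite aspherical 2-complexes and closed manifolds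

*Proof of the Main Theorem.* Let $m=\prod_{p\in P}p$, which is squarefree, and $k=r+1\ge2$. Apply Theorem A to the finitely presented group $Q_{m,k}$ of Theorem B. This gives $\Gamma$ with a finite 2-dimensional $K(\Gamma,1)$ and $\pi:\Gamma\to Q_{m,k}$. If $\Gamma'\le\Gamma$ has finite index, then $\pi(\Gamma')$ has finite index in $Q_{m,k}$, and
$$H_1(\Gamma')\cong H_1(\pi(\Gamma'))\cong\mathbb Z^2\oplus\bigoplus_{p\in P}(\mathbb Z/p)^{d_p}$$
with all $d_p\ge k-1=r$. $\square$

For the Question take $m=2$ and $k=2$. The group $\Gamma$ obtained from $Q_{2,2}$ is finitely presented and 2-dimensional, with a finite aspherical 2-complex as $K(\Gamma,1)$. Each finite index subgroup $\Gamma'$, including $\Gamma$ itself, is 2-dimensional with $H_1(\Gamma')\cong\mathbb Z^2\oplus(\mathbb Z/2)^d$ and $d\ge1$. So no finite index subgroup of $\Gamma$ is 2-avoiding, and the answer to the Question is no.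

The set $P$ in the Main Theorem has to be finite. If $G$ is finitely generated, then $H_1(G)$ is a finitely generated abelian group, its torsion is finite, and $\mathbb Z/p$ is a summand for only finitely many $p$.

**Corollary.** For every $n\ge4$ there is a closed $n$-manifold with 2-dimensional fundamental group, none of whose finite covers has 2-avoiding fundamental group.

*Proof.* For $n\ge4$ every finitely presented group is the fundamental group of a closed smooth $n$-manifold. Take such a manifold for the group $\Gamma$ obtained from $Q_{2,2}$. The fundamental groups of its finite (connected) covers are finite index subgroups of $\Gamma$, and none of these is 2-avoiding. $\square$
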